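# Three Solutions and a Vandermonde System: Strong Minimality of Generic Differential Equations

## Generic equations of order and degree above one

Throughout, $(\mathcal U,\delta)$ is a differentially closed field of characteristic zero, $K\le\mathcal U$ means that $K$ is a differential subfield, and $Z(f)=\{a\in\mathcal U: f(a)=0\}$.

**Theorem 1.** Let $h>1$ and $d\ge 2$, and let $f$ be a generic differential polynomial of order $h$ and degree $d$. Then $Z(f)$ is strongly minimal.

In plain words: write down an ordinary differential equation of order at least two, not linear, whose coefficients satisfy no differential relation at all. The theorem says that the solution set cannot be cut, by any system of differential equations and inequations with any parameters, into two infinite pieces. The statement answers a conjecture from M. DeVilbiss and J. Freitag, "Generic differential equations are strongly minimal", arXiv:2106.02627 (2021); a result of DeVilbiss and Freitag gives the conclusion when $d\ge 2(h+2)$.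

We now unpack the words.

**Differential polynomials.** $F\{x\}$ is the ring of polynomials over $F$ in $x,x',x'',\dots$. The order of $f$ is the largest $h$ such that $x^{(h)}$ appears in $f$. For $f$ of order $h$ we write $s_f=\partial f/\partial x^{(h)}$.

**Differential independence.** Elements $c_1,\dots,c_k$ are differentially independent over $F$ if all the elements $c_i^{(j)}$ ($i\le k$, $j\ge0$) are algebraically independent over $F$. For example, if $c$ is differentially transcendental over $\mathbb Q$, then $c$ and $c'$ are algebraically independent over $\mathbb Q$, but they are not differentially independent, because the derivative of the first is the second.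

**Generic.** $f$ is generic of order $h$ and degree $d$ if it is a linear combination of all monomials of degree at most $d$ in $x,x',\dots,x^{(h)}$, with coefficients that are differentially independent over $\mathbb Q$. The field $K$ is the differential field generated by the coefficients. For $h=d=2$ there are $\binom{5}{2}=10$ monomials, from $1,x,x',x''$ up to $(x'')^2$.

**Strongly minimal.** A definable set is strongly minimal if all its definable subsets are finite or cofinite, uniformly in the parameters: for each formula $\varphi(x,y)$ there is an $N$ such that, for every $b$, either the subset cut out by $\varphi(x,b)$ or its complement has at most $N$ elements.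

A non-example is $Z(x'')$. It contains the infinite definable set $\{x: x'=0\}$ of constants. Outside that set it still contains all $\lambda t$, where $t'=1$ and $\lambda$ is a nonzero constant. A positive example, $Z(x')$, comes after Lemma 1.

## Three free coefficients, and the exact range

Theorem 1 follows from a statement in which only three coefficients have to be free.

**Theorem 2.** Let $F\le\mathcal U$ be a differential field, let $g\in F\{x\}$ have order exactly $h\ge1$ (any degree), let $c_0,c_1,c_2\in\mathcal U$ be differentially independent over $F$, and put
$$f=g(x)+c_2x^2+c_1x+c_0,\qquad K=F\langle c_0,c_1,c_2\rangle .$$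

1. $f$ is irreducible over $K^{alg}$. For $m\le3$, any $m$ distinct zeros $a_1,\dots,a_m$ of $f$ satisfy $\operatorname{trdeg}(K\langle a_1,\dots,a_m\rangle/K)=mh$, and all ordered $m$-tuples of distinct zeros have the same type over $K$.
2. $Z(f)$ is strongly minimal.
3. If $h\ge2$, then for every $m$, any $m$ distinct zeros satisfy $\operatorname{trdeg}(K\langle a_1,\dots,a_m\rangle/K)=mh$. Moreover $Z(f)$, with the structure induced by $K^{alg}$-definable sets, is a pure infinite set: every $K^{alg}$-definable subset of $Z(f)^m$ is a Boolean combination of sets $\{x_i=x_j\}$.

**Theorem 3.** If $f$ is generic of order $h\ge1$ and degree $d\ge1$, then $Z(f)$ is strongly minimal if and only if $h=1$ or $d\ge2$. In Theorem 2(3), the hypothesis $h\ge2$ cannot be weakened to $h\ge1$.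

**Theorem 2 implies Theorem 1.** Let $f$ be generic with $h>1$ and $d\ge2$. Since $d\ge2$, the monomials $1,x,x^2$ occur; call their coefficients $c_0,c_1,c_2$. Let $F$ be the differential field generated over $\mathbb Q$ by all the other coefficients, and let $g$ be the sum of the other terms. By genericity $c_0,c_1,c_2$ are differentially independent over $F$. The polynomial $g$ has order exactly $h$, because it contains $x^{(h)}$ with a nonzero coefficient. Now Theorem 2(2) applies. $\square$

## Types, independence and minimality in $\mathrm{DCF}_0$

Fix an elementary extension $\widehat{\mathcal U}\succeq\mathcal U$ that is $|\mathcal U|^+$-saturated and strongly $|\mathcal U|^+$-homogeneous. Call a subset of $\widehat{\mathcal U}$ small if its cardinality is at most $|\mathcal U|$. Then types over small sets are realised in $\widehat{\mathcal U}$, and two tuples with the same type over a small set $A$ are exchanged by some element of $\operatorname{Aut}(\widehat{\mathcal U}/A)$. We shall work with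
$$X=\{a\in\widehat{\mathcal U}: f(a)=0\},\qquad Z(f)=X\cap\mathcal U .$$

These are the textbook facts that we use.

* **Fact 1 (Blum's axioms).** If $q$ has order $k$ and $r\ne0$ has order less than $k$ (nonzero constants count as having order less than $0$), then some $a$ has $q(a)=0\ne r(a)$. In particular every nonconstant differential polynomial has a zero.
* **Fact 2 (quantifier elimination).** Two tuples $a,b$ have the same type over a differential field $K$ exactly when $a_i\mapsto b_i$ extends to an isomorphism $K\langle a\rangle\to K\langle b\rangle$ of differential fields over $K$.
* **Fact 3.** $\operatorname{acl}(A)=\mathbb Q\langle A\rangle^{alg}$. A type $\operatorname{tp}(a/A)$ is algebraic if $a\in\operatorname{acl}(A)$.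
* **Fact 4 (independence).** Independence is algebraic independence of the generated differential fields. If $A\subseteq B$ are algebraically closed differential fields and $\operatorname{trdeg}(A\langle a\rangle/A)$ is finite, then $a$ is independent from $B$ over $A$ exactly when $\operatorname{trdeg}(B\langle a\rangle/B)=\operatorname{trdeg}(A\langle a\rangle/A)$. Otherwise $\operatorname{tp}(a/B)$ is called a forking extension of $\operatorname{tp}(a/A)$. Elements $a_1,\dots,a_m$ with finite transcendence degrees are independent over $A$ exactly when $\operatorname{trdeg}(A\langle a_1,\dots,a_m\rangle/A)=\sum_i\operatorname{trdeg}(A\langle a_i\rangle/A)$.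
* **Fact 5 (stationarity).** A type over $A$ is stationary if it has exactly one nonforking extension to each $B\supseteq A$. By elimination of imaginaries, types over algebraically closed sets are stationary. If $p$ is stationary, any two $m$-tuples of independent realisations of $p$ have the same type.
* **Fact 6 (differential transcendence degree).** Maximal differentially independent subsets of an extension have the same size, and a generating set contains one. So if $F\langle a_1,\dots,a_m\rangle$ contains $m$ differentially independent elements over $F$, then $a_1,\dots,a_m$ are themselves differentially independent over $F$.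

For stationarity, a non-example: the type of $\sqrt2$ over $\mathbb Q$ has two nonforking extensions to $\mathbb Q(\sqrt2)$, given by $x=\sqrt2$ and $x=-\sqrt2$.

**Minimal types.** A stationary nonalgebraic type $p$ is minimal if every forking extension of $p$ is algebraic. If the realisations of $p$ have transcendence degree $h$ over the base, this says that over every larger base the degree is $h$ or $0$.

For a non-example, take $a$ with $a''=0$ and $\operatorname{trdeg}(\mathbb Q\langle a\rangle/\mathbb Q)=2$, so that $\mathbb Q\langle a\rangle=\mathbb Q(a,a')$. Over $\mathbb Q(a')$ the degree drops to $1$, so $\operatorname{tp}(a/\mathbb Q^{alg})$ has a forking extension that is not algebraic.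

The next lemma turns strong minimality into a statement about types.

**Lemma 1.** Let $X\subseteq\widehat{\mathcal U}$ be definable over a differential field $K\le\mathcal U$. Suppose that for every small algebraically closed differential field $B$ with $K\le B\le\widehat{\mathcal U}$, any two elements of $X\setminus B$ have the same type over $B$. Then $X$ and $X\cap\mathcal U$ are strongly minimal.

*Proof.* Let $\varphi(x,y)$ be a formula and $b$ a tuple in $\widehat{\mathcal U}$. Write $D=\{a\in X:\varphi(a,b)\}$ and suppose that both $D$ and $X\setminus D$ are infinite. Let $B=\operatorname{acl}(K\cup b)$, a small algebraically closed differential field. The conditions "$x\in D$ and $x\ne e$ for all $e\in B$" are finitely satisfiable because $D$ is infinite. By saturation there is $a\in D\setminus B$, and in the same way there is $a'\in(X\setminus D)\setminus B$. Then $a$ and $a'$ have the same type over $B$, but $\varphi(\cdot,b)$ separates them. This is a contradiction, so one of $D$, $X\setminus D$ is finite.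

For uniformity, suppose that for every $N$ some $b$ makes both $D$ and $X\setminus D$ have more than $N$ elements. These conditions on $y$ become stronger with $N$, so together they are finitely satisfiable. By saturation one $b$ satisfies all of them, and both sets are infinite, which we have just excluded. So a bound $N$ exists. The statement "for all $y$, one of the two sets has at most $N$ elements" is first order over $K$, so it also holds in $\mathcal U$. $\square$

**Example: $Z(x')$ is strongly minimal.** Let $a,a'$ be constants outside an algebraically closed $B$. Then $B\langle a\rangle=B(a)$ and $B\langle a'\rangle=B(a')$ are purely transcendental over $B$. The isomorphism sending $a$ to $a'$ respects the derivation, since both elements have derivative $0$. So $a$ and $a'$ have the same type over $B$, and Lemma 1 applies.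

## Counting transcendence degrees by hand: $x''+c_0$ and $x''+c_1x+c_0$

**One free coefficient.** Let $f=x''+c_0$ with $c_0$ differentially transcendental over $\mathbb Q$, and let $a$ be a zero. Then $c_0=-a''$, so $\mathbb Q\langle a\rangle$ contains $c_0$, and by Fact 6 the element $a$ is differentially transcendental over $\mathbb Q$. Compare the fields
$$\mathbb Q(c_0,\dots,c_0^{(r)})\subseteq\mathbb Q(a,a',\dots,a^{(r+2)}).$$
Their transcendence degrees over $\mathbb Q$ are $r+1$ and $r+3$, so the larger one has degree $2$ over the smaller one. It is generated over the smaller one by $a,a'$. So $a,a'$ are algebraically independent over $\mathbb Q(c_0,\dots,c_0^{(r)})$ for every $r$, hence over $K=\mathbb Q\langle c_0\rangle$. Every solution has full transcendence degree $2$ over $K$.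

**Two free coefficients.** Let $f=x''+c_1x+c_0$ with $c_0,c_1$ differentially independent over $\mathbb Q$, and let $a_1\ne a_2$ be zeros. Solving two linear equations gives
$$c_1=-\frac{a_1''-a_2''}{a_1-a_2},\qquad c_0=\frac{a_1''a_2-a_1a_2''}{a_1-a_2}.$$
So $\mathbb Q\langle a_1,a_2\rangle$ contains two differentially independent elements, and $a_1,a_2$ are differentially independent over $\mathbb Q$. The field $\mathbb Q(a_i^{(j)}: i\le2,\ j\le r+2)$ has transcendence degree $2(r+3)$. It contains $\mathbb Q(c_0^{(j)},c_1^{(j)}: j\le r)$, of degree $2(r+1)$, and it is generated over that field by $a_1,a_1',a_2,a_2'$. The difference is $4$, so these four elements are algebraically independent over $K=\mathbb Q\langle c_0,c_1\rangle$: any two distinct solutions are independent over $K$.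

## Independence of pairs does not give minimality: linear equations

A sensible person now hopes to be done: every solution is as transcendental as possible over $K$, so perhaps the dichotomy "degree $0$ or $h$" is near. It is not. Strong minimality quantifies over all parameters, and over a field $K_1$ properly containing $K$ nothing above applies, since the $c_i$ lie in $K_1$ and carry no freedom over it.

The equation $x''+c_1x+c_0=0$ shows that this obstacle is real. Any two distinct solutions $a_1,a_2$ are independent over $K$, yet $2a_2-a_1$ is a third solution, distinct from both. Strong minimality fails as well, by the following lemma.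

**Lemma 2.** Let $f=c+\sum_{j\le h}e_jx^{(j)}$ be a linear differential polynomial over $\mathcal U$ with $e_h\ne0$ and $h\ge2$. Then $Z(f)$ is not strongly minimal.

*Proof.* Put $L=\sum_{j\le h}e_jx^{(j)}$. By Fact 1 there are $a_0\in Z(f)$ and $u\in\mathcal U$ with $L(u)=0$ and $u\ne0$. The differential polynomial $ux'-u'x$ is nonzero of order $1<h$, so Fact 1 also gives $v$ with $L(v)=0$ and $uv'-u'v\ne0$. Then $u,v$ are linearly independent over the field $C$ of constants of $\mathcal U$: we have $v\neq \lambda u$ for every $\lambda\in C$, since $v=\lambda u$ would give $uv'-u'v=0$, and $u\ne0$. The definable set $\{a_0+\lambda u:\lambda\in C\}\subseteq Z(f)$ is infinite. Its complement in $Z(f)$ contains $\{a_0+\lambda v:\lambda\in C\setminus\{0\}\}$, which is infinite too. $\square$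

Adding one more free coefficient destroys the relation just seen. For $f=x''+c_2x^2+c_1x+c_0$ and distinct zeros $a_1,a_2$,
$$f(2a_2-a_1)=2f(a_2)-f(a_1)+c_2\bigl((2a_2-a_1)^2-2a_2^2+a_1^2\bigr)=2c_2(a_2-a_1)^2\neq0 .$$
So triples of solutions are where the coefficient of $x^2$ first matters.

## From an unbounded number of solutions to three

How many solutions do we have to control? Here is what an elementary argument gives. Suppose that every $a\in X$ satisfies $\operatorname{trdeg}(K\langle a\rangle/K)=h$ and $s_f(a)\ne0$ (Lemma 3 will show this), and suppose that minimality fails: for some $a\in X$ and some small algebraically closed differential field $B\supseteq K$,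
$$0<\operatorname{trdeg}(B\langle a\rangle/B)<h .$$
Since $s_f(a)\neq0$, the derivatives $a^{(h)},a^{(h+1)},\dots$ are algebraic over $B(a,\dots,a^{(h-1)})$; this computation is written out in the proof of Lemma 3. So there is a nonzero polynomial $P$ with $P(a,\dots,a^{(h-1)})=0$, with coefficients $\beta_1,\dots,\beta_N\in B$. The type $\operatorname{tp}(a/B)$ is nonalgebraic, so it has $N+1$ distinct realisations $e_0,\dots,e_N$, all in $X$ and all satisfying the relation $P$. Over $K(\beta_1,\dots,\beta_N)$, each $e_i$ contributes at most $h-1$ to the transcendence degree of the field generated by the elements $e_i^{(j)}$ with $j<h$. Hence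
$$\operatorname{trdeg}\bigl(K(e_i^{(j)}:0\le i\le N,\ j<h)/K\bigr)\le N+(N+1)(h-1)=(N+1)h-1 .$$

So a failure of minimality forces a dependence among $N+1$ distinct solutions. The number $N$ of coefficients of $P$ is not bounded in terms of the equation, while our counting method cannot handle more solutions than there are free coefficients in front of powers of $x$. Indeed, if $f=g+\sum_{i\le n}c_ix^i$, where $g$ is over $F$ and $c_0,\dots,c_n$ are differentially independent over $F$, then the zeros of $f$ are differentially algebraic over $K=F\langle c_0,\dots,c_n\rangle$. This field has differential transcendence degree $n+1$ over $F$, so more than $n+1$ zeros are never differentially independent over $F$. This is where a purely elementary argument of this kind stops: for $d=2$ we control three solutions, and we would need $N+1$.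

The gap is closed by a published theorem, from J. Freitag, R. Jaoui, R. Moosa, *When any three solutions are independent*, Invent. Math. 230 (2022), 1249–1265. We use it as a black box, in two forms.

**(FJM-a)** If $p\in S(A)$ is a stationary nonalgebraic type in $\mathrm{DCF}_0$ and any three distinct realisations of $p$ are independent over $A$, then $p$ is minimal.

**(FJM-b)** Let $P$ be an irreducible differential polynomial of order $n>1$ over a differential field $k$ of characteristic $0$. Suppose that for any three distinct solutions $a_1,a_2,a_3\notin k^{alg}$ the elements $a_i^{(j)}$ ($i\le3$, $j<n$) are algebraically independent over $k$. Then the same holds for any $m$ distinct solutions not in $k^{alg}$, for every $m$.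

Theorem 1 uses only (FJM-a); (FJM-b) enters only in Theorem 2(3). The hypothesis of (FJM-a) is not necessary for minimality: if $a$ is a constant transcendental over $\mathbb Q$, its type over $\mathbb Q^{alg}$ is minimal, because its transcendence degree is $1$; but $a$ and $a+1$ are distinct dependent realisations.

So the plan is fixed: three free coefficients make any three distinct solutions independent. For that we repeat the hand computation with a $3\times3$ system, which is invertible because it is a Vandermonde system.

## The coefficients as rational functions of the solutions

**Lemma 3.** Let $F\le\mathcal U$ be a differential field, $g\in F\{x\}$ of order $h\ge1$, $n\ge0$, $c_0,\dots,c_n\in\mathcal U$ differentially independent over $F$, $f=g+\sum_{i=0}^nc_ix^i$, and $K=F\langle c_0,\dots,c_n\rangle$. Let $1\le m\le n+1$, and let $a_1,\dots,a_m\in\widehat{\mathcal U}$ be distinct zeros of $f$. Then: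

* (a) $s_f(a_i)\ne0$ for each $i$;
* (b) the $mh$ elements $a_i^{(j)}$ ($i\le m$, $j<h$) are algebraically independent over $K$, and $\operatorname{trdeg}(K\langle a_1,\dots,a_m\rangle/K)=mh$;
* (c) if $b_1,\dots,b_m\in\widehat{\mathcal U}$ are also distinct zeros of $f$, then $\operatorname{tp}(a_1,\dots,a_m/K)=\operatorname{tp}(b_1,\dots,b_m/K)$.

**Step 1: make the number of free coefficients equal to the number of solutions.** Replace $F$ by $F\langle c_m,\dots,c_n\rangle$ and $g$ by $g+\sum_{i\ge m}c_ix^i$. Since $h\ge1$, terms in $x$ alone do not affect $x^{(h)}$, so the new $g$ has order $h$ and $\partial g/\partial x^{(h)}$ is unchanged. The elements $c_0,\dots,c_{m-1}$ are differentially independent over the new $F$, and $f$ and $K$ are the same. So we may assume $m=n+1$.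

**Step 2: recover the coefficients from the solutions.** The equations $f(a_i)=0$ read
$$\sum_{l<m}c_l\,a_i^{\,l}=-g(a_i)\qquad(i=1,\dots,m).$$
The matrix $V=(a_i^{\,l})_{i\le m,\ l<m}$ is a Vandermonde matrix, invertible because the $a_i$ are distinct. Hence
$$(c_0,\dots,c_{m-1})^T=-V^{-1}\bigl(g(a_1),\dots,g(a_m)\bigr)^T. \tag{1}$$
Each $c_l$ therefore lies in $F(a_i^{(j)}: i\le m,\ j\le h)$, and $K\subseteq F\langle a_1,\dots,a_m\rangle$. The latter field contains $m$ differentially independent elements over $F$, so by Fact 6
$$a_1,\dots,a_m\ \text{ are differentially independent over } F. \tag{2}$$

**Step 3: prove (a).** We need to exclude singular solutions. Since $h\ge1$, $s_f=\partial g/\partial x^{(h)}$. It is a nonzero differential polynomial over $F$, because $x^{(h)}$ appears in $g$ and the characteristic is $0$. By (2) each $a_i$ is differentially transcendental over $F$, so $s_f(a_i)\ne0$.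

**Step 4: count transcendence degrees at a finite level.** For $r\ge0$ put
$$E_r=F(a_i^{(j)}: i\le m,\ j\le h+r),\qquad C_r=F(c_l^{(j)}: l<m,\ j\le r).$$
Differentiating (1) up to $r$ times shows $C_r\subseteq E_r$. By (2) the given generators of $E_r$ over $F$ are algebraically independent, and the generators of $C_r$ are so by hypothesis. Therefore
$$\operatorname{trdeg}(E_r/C_r)=m(h+r+1)-m(r+1)=mh. \tag{3}$$

**Step 5: show that the low derivatives already carry this degree.** Let $L=C_r(a_i^{(j)}: i\le m,\ j<h)$. We claim that $E_r$ is algebraic over $L$. First, $a_i^{(h)}$ is a root of $f(a_i,\dots,a_i^{(h-1)},Y)\in L[Y]$. This polynomial is nonzero, since its derivative at $Y=a_i^{(h)}$ is $s_f(a_i)\ne0$. Next, for $1\le s\le r$, differentiating $f(a_i)=0$ $s$ times gives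
$$s_f(a_i)\,a_i^{(h+s)}+T_s=0, \tag{4}$$
where $T_s$ is a polynomial in $a_i,\dots,a_i^{(h+s-1)}$ with coefficients in $C_s\subseteq C_r$. So $a_i^{(h+s)}$ is a rational function, over $C_r$, of the lower derivatives. By induction on $s$ everything is algebraic over $L$, which proves the claim.

**Step 6: prove (b).** By the claim and (3), $\operatorname{trdeg}(L/C_r)=mh$. Since $L$ is generated over $C_r$ by the $mh$ elements $a_i^{(j)}$ ($j<h$), these are algebraically independent over $C_r$. This holds for all $r$, and $K=\bigcup_rC_r$ is an increasing union. Any algebraic relation over $K$ would already be a relation over some $C_r$, so the elements are algebraically independent over $K$. Finally, $K\langle a_1,\dots,a_m\rangle$ is the compositum of $K$ and $\bigcup_rE_r$, so by Step 5 it is algebraic over the field generated by $K$ and these elements. Its transcendence degree over $K$ is $mh$.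

**Step 7: prove (c).** By (2), applied to both tuples, $a_i\mapsto b_i$ extends to an isomorphism of differential fields $F\langle a_1,\dots,a_m\rangle\to F\langle b_1,\dots,b_m\rangle$ over $F$. By (1), $c_l$ is a differential rational function over $F$ of the $a_i$, and it is the same function of the $b_i$. So the isomorphism fixes each $c_l$, and hence fixes $K$ pointwise. By Fact 2 the two tuples have the same type over $K$. $\square$

**Remark.** For generic $f$ of order $h\ge1$ and degree $d\ge1$, take $n=d$ and let $c_0,\dots,c_d$ be the coefficients of $1,x,\dots,x^d$; the remaining terms still contain $x^{(h)}$. Lemma 3 with $m=d+1$ and homogeneity show that any $d+1$ distinct solutions are independent over $K$, and that $\operatorname{Aut}(\widehat{\mathcal U}/K)$ acts $(d+1)$-transitively on $X$. Only Facts 1–6 are used.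

## One type over $K^{alg}$, and irreducibility of $f$

Lemma 3 works over $K$, but stationarity is available over $K^{alg}$. Passing to $K^{alg}$ could split the single type of solutions into several; 2-transitivity excludes this.

Note first that $X$ is infinite: given $a_1,\dots,a_r\in X$, apply Fact 1 to $f$, of order $h\ge1$, and $\prod_i(x-a_i)$, of order $0$.

**Lemma 4.** In the situation of Lemma 3 with $n\ge1$, all elements of $X$ realise one and the same type $p$ over $K^{alg}$. This $p$ is stationary and nonalgebraic, and $f$ is irreducible over $K^{alg}$.

**Step 1: there is only one type.** By Lemma 3(b) with $m=1$ and $h\ge1$, no element of $X$ lies in $K^{alg}$. For $a,b\in X$ let $a\,E\,b$ mean $\operatorname{tp}(a/K^{alg})=\operatorname{tp}(b/K^{alg})$. Every automorphism over $K$ maps $K^{alg}$ onto itself, so the equivalence relation $E$ is $\operatorname{Aut}(\widehat{\mathcal U}/K)$-invariant. Each $E$-class has more than one element, because a nonalgebraic type over a small set has infinitely many realisations in $\widehat{\mathcal U}$. So some pair of distinct elements is $E$-related. By Lemma 3(c) with $m=2$ (allowed since $n\ge1$) and homogeneity, $\operatorname{Aut}(\widehat{\mathcal U}/K)$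 is transitive on ordered pairs of distinct elements of $X$. Hence all pairs are $E$-related, and there is a single type $p$. It is nonalgebraic, and it is stationary by Fact 5, since $K^{alg}=\operatorname{acl}(K)$.

**Step 2: $f$ is irreducible.** Suppose $f=q_1q_2$ with $q_1,q_2$ nonconstant polynomials over $K^{alg}$. By Fact 1 each $q_i$ has a zero in $\widehat{\mathcal U}$, and this zero lies in $X$. The condition $q_i(x)=0$ is over $K^{alg}$, and all elements of $X$ have the same type over $K^{alg}$. So every $b\in X$ satisfies $q_1(b)=q_2(b)=0$, and then
$$s_f(b)=\frac{\partial q_1}{\partial x^{(h)}}(b)\,q_2(b)+q_1(b)\,\frac{\partial q_2}{\partial x^{(h)}}(b)=0 .$$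
This contradicts Lemma 3(a). $\square$

## Strong minimality of $Z(f)$: Theorem 2(1), Theorem 2(2) and Theorem 1

Let $f=g+c_2x^2+c_1x+c_0$ be as in Theorem 2.

**Step 1: part (1).** This is Lemmas 3 and 4 with $n=2$; in Lemma 3, $m$ may be $1$, $2$ or $3$.

**Step 2: the type $p$ is minimal.** Let $p\in S(K^{alg})$ be the type of Lemma 4. It is stationary and nonalgebraic, and its set of realisations is exactly $X$. Passing from $K$ to $K^{alg}$ does not change transcendence degrees. So by Lemma 3(b) with $m=1$ every realisation has $\operatorname{trdeg}(K^{alg}\langle a\rangle/K^{alg})=h$, and with $m=3$ any three distinct realisations have $\operatorname{trdeg}(K^{alg}\langle a_1,a_2,a_3\rangle/K^{alg})=3h=h+h+h$. By Fact 4, any three distinct realisations of $p$ are independent over $K^{alg}$. By (FJM-a), $p$ is minimal.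

**Step 3: from minimality of $p$ to strong minimality of $Z(f)$.** We check the hypothesis of Lemma 1. Let $B\ge K$ be a small algebraically closed differential field; then $B\supseteq K^{alg}$. Let $a,a'\in X\setminus B$. Both $\operatorname{tp}(a/B)$ and $\operatorname{tp}(a'/B)$ extend $p$, and neither is algebraic. Since $p$ is minimal, neither is a forking extension. Since $p$ is stationary, it has only one nonforking extension to $B$, so the two types are equal. By Lemma 1, $Z(f)=X\cap\mathcal U$ is strongly minimal. This proves Theorem 2(2), and with it Theorem 1. $\blacksquare$

In terms of fields, for every $a\in Z(f)$ and every differential field $K\le K_1\le\mathcal U$ we have the dichotomy $\operatorname{trdeg}(K_1\langle a\rangle/K_1)\in\{0,h\}$. Indeed, if $\operatorname{tp}(a/K_1^{alg})$ is a nonforking extension of $p$, the degree is $h$ by Fact 4; if it is a forking extension, it is algebraic and the degree is $0$.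

## No relations among any number of solutions when $h\ge2$: Theorem 2(3)

**Step 1: any number of distinct solutions is independent.** Let $h\ge2$. By Lemma 3(b) with $m=1$ no zero of $f$ is algebraic over $K$. By Lemma 4, $f$ is irreducible over $K$. By Lemma 3(b) with $m=3$, for any three distinct solutions the elements $a_i^{(j)}$ ($i\le3$, $j<h$) are algebraically independent over $K$. (Solutions in another differential field extension of $K$ cause no trouble: by quantifier elimination and saturation, an extension of $K$ generated by finitely many elements embeds in $\widehat{\mathcal U}$ over $K$.) So (FJM-b) applies with $k=K$ and $P=f$: for any $m$ distinct zeros, the elements $a_i^{(j)}$ ($i\le m$, $j<h$) are algebraically independent over $K$. Since $s_f(a_i)\ne0$, the higher derivatives are algebraic over $K$ and these elements, exactly as in Step 5 of Lemma 3. So $\operatorname{trdeg}(K\langle a_1,\dots,a_m\rangle/K)=mh$.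

**Step 2: the type of a tuple is its equality pattern.** By Step 1 and Fact 4, distinct elements $a_1,\dots,a_m$ of $X$ are independent realisations of $p$ over $K^{alg}$. Since $p$ is stationary, any two $m$-tuples of distinct elements of $X$ have the same type over $K^{alg}$ (Fact 5). So the type over $K^{alg}$ of an arbitrary tuple from $X$ depends only on which of its entries are equal.

**Step 3: definable sets.** Let $D\subseteq X^m$ be $K^{alg}$-definable. By Step 2, $D$ contains all or none of the tuples with a given equality pattern. There are finitely many patterns, so $D$ is a finite union of pattern sets, each of which is a Boolean combination of sets $\{x_i=x_j\}$. The equality of $D$ with such a combination is a first-order statement with parameters in $K^{alg}\subseteq\mathcal U$, so it holds for $Z(f)^m$ as well. Finally $Z(f)$ is infinite, by the argument given for $X$ before Lemma 4. $\blacksquare$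

## The exact range: order one, degree one, and the Riccati equation

Here we prove Theorem 3. Let $f$ be generic of order $h\ge1$ and degree $d\ge1$.

**Case $h\ge2$, $d\ge2$.** $Z(f)$ is strongly minimal by Theorem 1.

**Case $h=1$, $d\ge1$.** Only two free coefficients are available when $d=1$, but in order one they suffice, and (FJM-a) is not needed. Let $c_0,c_1$ be the coefficients of $1,x$, let $g$ be the rest, and let $F$ be generated by the other coefficients. Then $g$ has order $1$, and Lemmas 3 and 4 apply with $n=1$. Let $p$ be the type of Lemma 4; its realisations have transcendence degree $1$ over $K^{alg}$. Let $B\ge K$ be a small algebraically closed differential field and $a\in X\setminus B$. Then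
$$1\le\operatorname{trdeg}(B\langle a\rangle/B)\le\operatorname{trdeg}(K^{alg}\langle a\rangle/K^{alg})=1,$$
so $\operatorname{tp}(a/B)$ is a nonforking extension of $p$. By stationarity all elements of $X\setminus B$ have the same type over $B$, and Lemma 1 gives strong minimality.

**Case $h\ge2$, $d=1$.** Now $f=c+\sum_{j\le h}e_jx^{(j)}$ with $e_h\ne0$, and $Z(f)$ is not strongly minimal by Lemma 2. So $d\ge2$ in Theorem 1 is sharp.

These three cases prove the equivalence in Theorem 3.

**The hypothesis $h\ge2$ in Theorem 2(3).** We show that the conclusion fails for $h=1$. Take $F=\mathbb Q$ and $g=x'$, so that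
$$f=x'+c_2x^2+c_1x+c_0,\qquad K=\mathbb Q\langle c_0,c_1,c_2\rangle .$$
Let $a_1,a_2,a_3$ be distinct solutions; they are independent over $K$ by Lemma 3(b) with $n=2$, $m=3$. We construct a fourth solution that depends on them.

*A coordinate in which the equation becomes simple.* For $x\ne a_1,a_2$ put $t=(x-a_1)/(x-a_2)$. Then
$$\frac{t'}{t}=\frac{x'-a_1'}{x-a_1}-\frac{x'-a_2'}{x-a_2}=\frac{x'(a_1-a_2)-a_1'(x-a_2)+a_2'(x-a_1)}{(x-a_1)(x-a_2)}. \tag{5}$$
If $x'=-(c_2x^2+c_1x+c_0)$, then subtracting the equation of $a_i$ gives $x'-a_i'=-(x-a_i)\bigl(c_2(x+a_i)+c_1\bigr)$. So (5) equals
$$-\bigl(c_2(x+a_1)+c_1\bigr)+\bigl(c_2(x+a_2)+c_1\bigr)=c_2(a_2-a_1).$$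
Conversely, for fixed $x$ the right-hand side of (5) is affine in $x'$ with nonzero leading coefficient, so it takes the value $c_2(a_2-a_1)$ for only one value of $x'$, which is $-(c_2x^2+c_1x+c_0)$ by the computation just made. Hence, for $x\ne a_1,a_2$,
$$x\text{ is a solution}\iff \frac{t'}{t}=c_2(a_2-a_1). \tag{6}$$

*The fourth solution.* Let $t_3=(a_3-a_1)/(a_3-a_2)$; it is nonzero. Choose $\lambda\in\mathbb Q\setminus\{0,1\}$ with $\lambda t_3\ne1$, and put
$$t_4=\lambda t_3,\qquad a_4=\frac{a_1-t_4a_2}{1-t_4}\in\mathbb Q(a_1,a_2,a_3).$$
Then
$$a_4-a_1=\frac{t_4(a_1-a_2)}{1-t_4}\ne0,\qquad a_4-a_2=\frac{a_1-a_2}{1-t_4}\ne0,$$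
so $a_4\ne a_1,a_2$, and $t_4$ is the value of $t$ at $x=a_4$. Since $\lambda$ is a constant, $t_4'/t_4=t_3'/t_3$. By (6), $a_4$ is a solution, and $a_4\ne a_3$ because $t_4\ne t_3$.

We now have four distinct solutions with
$$\operatorname{trdeg}(K\langle a_1,a_2,a_3,a_4\rangle/K)=\operatorname{trdeg}(K\langle a_1,a_2,a_3\rangle/K)=3<4 .$$
So the conclusion of Theorem 2(3) fails for $m=4$ and $h=1$, although any three distinct solutions are independent. This completes the proof of Theorem 3. $\blacksquare$
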